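\title{Van der Corput sequences in quadratic irrational bases need not be completely quasi-equidistributed}

\begin{abstract}
Let $1\le q\le p$ be integers and let $\gamma$ be the largest root of $x^2-px-q$. It has been conjectured that the van der Corput sequence in base $\gamma$ is completely quasi-equidistributed in base $p+1$: its initial segments never have more pairs of points in a common $(p+1)$-adic interval than random points have on average. We disprove this. For $p\ge 11$ and $q\ge 3$ a pigeonhole argument gives an explicit counterexample. For $p\ge 8$ the property fails for every $q$, infinitely often, and in every integer base. The normalized pair count is of exact linear order in $p$, and for $q\ge100$ its upper limit equals $\frac{16}{125}\cdot\frac{p\gamma+2q}{\gamma+1}$ in every integer base.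
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection*{The sequence}
Fix integers $1\le q\le p$ and let $\gamma$ be the largest root of $x^2-px-q$, so that
\begin{equation}\label{eq:one}
1=p\gamma^{-1}+q\gamma^{-2}.
\end{equation}
The number $\gamma$ is irrational and $p<\gamma<p+1$ (Lemma~\ref{lem:arith}). A finite string $w=(d_1,\dots,d_m)$ with digits in $\{0,1,\dots,p\}$ is \emph{admissible} if for every $j\ge0$ the infinite sequence $(d_{j+1},\dots,d_m,0,0,\dots)$ is lexicographically strictly smaller than the periodic sequence $(p,q-1,p,q-1,\dots)$. This is Parry's condition for greedy $\gamma$-expansions; it amounts to the rule that a digit $p$ is followed by a digit smaller than $q$ (Lemma~\ref{lem:rule}). The empty string is admissible, and strings that differ only by trailing zeros are identified. The value of $w$ is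
\[
v(w)=\sum_{i=1}^m d_i\gamma^{-i}.
\]
The values lie in $[0,1)$ and are distinct (Lemma~\ref{lem:partition}).

The strings are ordered by reading their digits from the right, as in the radical inverse. Let $\ell(w)$ be the index of the last nonzero digit, with $\ell=0$ for the empty string. A string with smaller $\ell$ comes first, and two strings with the same $\ell=m$ are compared lexicographically through $(d_m,d_{m-1},\dots,d_1)$. If $w_0,w_1,w_2,\dots$ is the resulting list, the \emph{van der Corput sequence in base $\gamma$} is $x_n=v(w_n)$, $n\ge0$, and we write $P_N=\{x_0,\dots,x_{N-1}\}$. For an integer base and unrestricted digits this order gives the classical van der Corput sequence. For $p=q=1$ the block $11$ is forbidden and one obtains the Zeckendorf (golden ratio) van der Corput sequence.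

\subsection*{Quasi-equidistribution}
Let $b\ge2$ and $k\ge0$ be integers. An \emph{elementary $k$-interval in base $b$}, or \emph{$k$-interval} for short, is a set $[a/b^k,(a+1)/b^k)$ with $0\le a<b^k$. For a set $P$ of $N\ge2$ points in $[0,1)$ let $M_b(k;P)$ be the number of ordered pairs of distinct points of $P$ in a common $k$-interval, and put
\[
C_b(k;P)=\frac{b^k\,M_b(k;P)}{N(N-1)}.
\]
The set $P$ is \emph{completely quasi-equidistributed} (c.q.e.) \emph{in base $b$} if $C_b(k;P)\le1$ for all $k\ge0$. Two independent uniform points share a $k$-interval with probability $b^{-k}$, so for $N$ such points the mean of $C_b$ is $1$. A c.q.e.\ set is thus one that, at every scale $b^{-k}$, clusters no more than random points do on average. In \cite{KL} the notion is defined for finite sets; we call a sequence c.q.e.\ in base $b$ if the set of its first $N$ points is c.q.e.\ in base $b$ for every $N\ge2$. In this reading the conjecture posed in \cite{KL} is the following.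

\medskip
\noindent\textbf{Conjecture.} \emph{For $1\le q\le p$ the van der Corput sequence in base $\gamma$ is c.q.e.\ in base $p+1$.}
\medskip

Three simple observations make this a natural guess. First, the classical sequence in base $b$ is c.q.e.\ in base $b$. There the $k$-interval containing $x_n$ corresponds to the residue of $n$ modulo $b^k$, so the occupation numbers $n_a$ of the $k$-intervals differ by at most one. Such balanced numbers minimize $\sum_a n_a(n_a-1)$ for a given total $N$, because moving a point from an interval with $n$ points to one with at most $n-2$ points lowers the sum; and the minimum is at most the mean for random points. Second, no base $b\le p$ can work for $\gamma$: the points $x_0=0$ and $x_1=1/\gamma$ both lie in $[0,1/b)$, so $C_b(1;P_2)=b>1$. Third, in base $p+1$ the start is perfect: $x_d=d/\gamma$ lies in $[\frac{d}{p+1},\frac{d+1}{p+1})$ for $0\le d\le p$, because $d(p+1-\gamma)\le p<\gamma$, so the first $p+1$ points occupy the $p+1$ intervals of level one.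

\subsection*{Results}
Put
\[
\psi=\frac1{\gamma+1},\qquad \mu=\frac{p\gamma+2q}{\gamma+1}=p+(2q-p)\psi,\qquad
\overline C_b=\limsup_{N\to\infty}\ \sup_{k\ge0}C_b(k;P_N),
\]
and let $A_m$ be the number of admissible strings with $\ell\le m$.

\begin{theorem}\label{thm:A}
Let $p\ge11$, $3\le q\le p$ and $b=p+1$. Let $k$ be the least integer with $(b/\gamma)^k\ge5$ and let $N=3A_k$. Then $C_{p+1}(k;P_N)>1$. Hence the sequence is not c.q.e.\ in base $p+1$, and the conjecture is false.
\end{theorem}

\begin{theorem}\label{thm:B}
Let $p\ge8$, $1\le q\le p$, and let $b\ge2$ be any integer. Then $\overline C_b>1$.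
\end{theorem}

So for $p\ge8$ the conjecture fails for every $q$, with infinitely many violating $N$, and no other integer base repairs it.

\begin{theorem}\label{thm:C}
Let $b\ge2$ be any integer.
\begin{enumerate}
\item For all $1\le q\le p$ we have $\sup_{N\ge2,\,k\ge0}C_b(k;P_N)\le4\gamma<4(p+1)$. If $p\ge2$, then $\overline C_b\ge\mu/8>(p-1)/8$.
\item If $q\ge3$, then $\overline C_b\ge\frac{16}{125}\mu$.
\item If $100\le q\le p$, then $\overline C_b=\frac{16}{125}\cdot\frac{p\gamma+2q}{\gamma+1}$, independently of $b$.
\end{enumerate}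
\end{theorem}

The individual cases $p\le7$ in base $p+1$ are not decided here.

\subsection*{The idea}
The two-point obstruction $\{0,1/\gamma\}$ for $b\le p$ reappears at depth in every base. Let $q\ge2$, $A=A_{n-1}$ and $g=\gamma^{-n}$. After the $A$ strings with $\ell\le n-1$ the list continues with the same strings followed by the digit $d_n=1$, so $P_{2A}$ consists of $A$ tight pairs $\{x,x+g\}$. Test them with intervals of length $b^{-k}=g/u$, where $0<u<1$. If the grid is in general position relative to the pairs, it cuts a proportion $u$ of them, and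
\[
C_b(k;P_{2A})\ \gtrsim\ \frac{b^k\cdot 2A(1-u)}{4A^2}=\frac{\gamma^n}{A}\cdot\frac{u(1-u)}2 .
\]
The ratio $\gamma^n/A_{n-1}$ tends to $\mu$, which exceeds $p-1$, so $u=\frac12$ gives $\mu/8$; this is where the threshold $p=8$ comes from. In the classical sequence the dangerous scale is absent, since there $u$ is an integral power of the base. For irrational $\gamma$ the numbers $u=b^k\gamma^{-n}$ are dense in $(0,\infty)$, and the scale $u\approx\frac12$ cannot be avoided.

What has to be justified is ``general position''. Theorem~\ref{thm:A} avoids the question by using triples and the pigeonhole principle (Section~\ref{sec:A}); it needs only the elementary facts of Section~\ref{sec:prelim}. For lower bounds we may choose the scale, and a generic choice gives equidistribution by a soft argument (Sections~\ref{sec:equi} and~\ref{sec:lower}). A spacing argument gives the bound $4\gamma$ (Section~\ref{sec:upper}). The sharp upper bound has to treat all scales at once and uses the Baker--W\"ustholz theorem on linear forms in logarithms (Section~\ref{sec:sharp}).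

\section{Admissible strings and a partition of the unit interval}\label{sec:prelim}

Let $\gamma'=p-\gamma=-q/\gamma$ be the other root of $x^2-px-q$. For $\eta=x+y\gamma$ with $x,y\in\mathbb Q$ we write $\bar\eta=x+y\gamma'$ for the conjugate; conjugation is the nontrivial automorphism of $\mathbb Q(\gamma)$.

\begin{lemma}\label{lem:arith}
\begin{enumerate}
\item $p<\gamma<p+1$, $|\gamma'|<1$, and $\gamma$ is irrational.
\item $\mu>p-1$, and $\mu\ge p$ if $2q\ge p$.
\item For every integer $b\ge2$ and every real $\lambda_0>0$ there is a sequence of pairs $(n,k)$ of nonnegative integers with $n\to\infty$ and $b^{-k}\gamma^n\to\lambda_0$.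
\end{enumerate}
\end{lemma}

\begin{proof}
(1) From $\gamma^2=p\gamma+q>p\gamma$ we get $\gamma>p\ge q$, hence $|\gamma'|=q/\gamma<1$. The polynomial takes the value $p+1-q>0$ at $p+1$, so $\gamma<p+1$. The discriminant satisfies $p^2<p^2+4q<(p+2)^2$, and $p^2+4q=(p+1)^2$ would give $4q=2p+1$, which is impossible by parity. So the discriminant is not a square.

(2) Use $\mu=p+(2q-p)\psi$. If $2q<p$, then $(p-2q)\psi<p/(p+1)<1$.

(3) Write $\gamma^t=x+y\gamma$ with $t\ge1$ and $x,y\in\mathbb Q$. Conjugating and subtracting gives $y(\gamma-\gamma')=\gamma^t-\gamma'^t\ne0$, so $\gamma^t$ is irrational. Hence $\gamma^t=b^s$ is impossible and $\alpha=\log\gamma/\log b$ is irrational. Then every tail of $(n\alpha)$ is dense modulo $1$, so $n\alpha-k$ comes arbitrarily close to $\log\lambda_0/\log b$ with $n$ arbitrarily large, and then $k\ge0$.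
\end{proof}

\begin{lemma}\label{lem:rule}
A string $(d_1,\dots,d_m)$ over $\{0,\dots,p\}$ is admissible if and only if $d_i=p$ implies $d_{i+1}\le q-1$ for $1\le i<m$.
\end{lemma}

\begin{proof}
If $d_i=p$ and $d_{i+1}\ge q$, the shift that starts at $d_i$ exceeds $(p,q-1,p,\dots)$. Conversely, let the rule hold; it also holds for the string padded with zeros, as $q\ge1$. Suppose a shift $(s_1,s_2,\dots)$ is lexicographically at least $(p,q-1,p,\dots)$. Then $s_1=p$; the rule gives $s_2\le q-1$ and the comparison gives $s_2\ge q-1$. So $(s_3,s_4,\dots)$ is again at least $(p,q-1,p,\dots)$. By induction $s_i=p$ for all odd $i$, although the sequence ends in zeros.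
\end{proof}

Let $W_m$ be the set of admissible strings of length exactly $m$, trailing zeros allowed. It corresponds to the strings with $\ell\le m$, so $|W_m|=A_m$; put $V_m=v(W_m)$. On $W_m$ our order is the lexicographic order of $(d_m,\dots,d_1)$, because a smaller $\ell$ means more leading zeros in the reversed string. Moreover $W_m$ is an initial segment of the list.

By Lemma~\ref{lem:rule} only the last digit of a string restricts its continuation. Call $w\in W_m$ \emph{free} if $m=0$ or $d_m\ne p$, and let $W_m^0$ and $W_m^1$ be the sets of free and non-free strings; the same words are used for the points of $V_m$. A free string may be followed by any digit $0,\dots,p$. A non-free string may be followed exactly by $0,\dots,q-1$, and the results are free since $q-1<p$.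

\begin{lemma}\label{lem:count}
Let $a_m=|W_m^0|$ and $a_{-1}=0$. Then $|W_m^1|=a_{m-1}$, $A_m=a_m+a_{m-1}$, and
\[
a_m=\frac{\gamma^{m+1}-\gamma'^{\,m+1}}{\gamma-\gamma'},\qquad
\gamma^m\le A_m\le\Bigl(1+\frac1\gamma\Bigr)\gamma^m,\qquad a_m\ge p\gamma^{m-1}
\]
for $m\ge0$. As $n\to\infty$,
\begin{equation}\label{eq:limits}
\frac{\gamma^n}{A_{n-1}}\to\mu,\qquad \frac{|W^1_{n-1}|}{A_{n-1}}\to\psi .
\end{equation}
\end{lemma}

\begin{proof}
A non-free string is a free string followed by $p$, so $|W_m^1|=a_{m-1}$. A free string of length $m\ge1$ is a free string followed by one of $p$ digits or a non-free string followed by one of $q$ digits, so $a_m=pa_{m-1}+qa_{m-2}$. The sequences $a_m$, $A_m$ and $\gamma^m$ satisfy this same recurrence with positive coefficients, so the formula and the inequalities need only be checked at two consecutive indices. The formula gives $a_{-1}=0$, $a_0=1$. For the inequalities use $A_0=1$, $\gamma\le A_1=p+1\le\gamma+1$, $a_0=1\ge p/\gamma$ and $a_1=p$. Finally $A_{n-1}\sim(\gamma^n+\gamma^{n-1})/(\gamma-\gamma')$, so the first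 limit is $\gamma(\gamma-\gamma')/(\gamma+1)=(\gamma^2+q)/(\gamma+1)=\mu$, and $a_{n-1}/a_{n-2}\to\gamma$ gives the second.
\end{proof}

For $w\in W_m$ let $I_w$ be the half-open interval with left endpoint $v(w)$ and length $\gamma^{-m}$ if $w$ is free, $q\gamma^{-m-1}$ if $w$ is non-free. Figure~\ref{fig:partition} shows the case $p=2$, $q=1$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=12cm,y=1cm]
\draw (0,1.3)--(1,1.3);
\draw[line width=2pt] (0.8284,1.3)--(1,1.3);
\foreach \t in {0,0.4142,0.8284,1} \draw (\t,1.2)--(\t,1.4);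
\foreach \t/\s in {0.207/0,0.621/1,0.914/2} \node[above] at (\t,1.3) {$\s$};
\draw (0,0)--(1,0);
\draw[line width=2pt] (0.3431,0)--(0.4142,0);
\draw[line width=2pt] (0.7574,0)--(0.8284,0);
\foreach \t in {0,0.1716,0.3431,0.4142,0.5858,0.7574,0.8284,1} \draw (\t,-0.1)--(\t,0.1);
\foreach \t/\s in {0.086/00,0.257/01,0.379/02,0.5/10,0.672/11,0.793/12,0.914/20} \node[above] at (\t,0) {$\s$};
\foreach \t/\s in {0/0,0.4142/1,0.8284/2,0.1716/3,0.5858/4,0.3431/5,0.7574/6} \node[below] at (\t,-0.1) {$x_{\s}$};
\end{tikzpicture}
\caption{The case $p=2$, $q=1$, $\gamma=1+\sqrt2$. The intervals $I_w$ for the admissible strings $w=d_1$ (top) and $w=d_1d_2$ (bottom) partition $[0,1)$. Intervals of non-free strings, which end in the digit $2$, are drawn thick. The left endpoints in the bottom row are the first seven points of the sequence.}\label{fig:partition}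
\end{figure}

\begin{lemma}\label{lem:partition}
For each $m\ge0$ the intervals $I_w$, $w\in W_m$, partition $[0,1)$. Consequently the points of the sequence are distinct and lie in $[0,1)$; every point of $V_m$ except the largest has a successor (the next larger point of $V_m$), at distance $\gamma^{-m}$ if the point is free and $q\gamma^{-m-1}$ if it is non-free; and the successor of a non-free point is free.
\end{lemma}

\begin{proof}
For $m=0$ the only interval is $[0,1)$. It suffices to show that the intervals of the children $wd\in W_{m+1}$ partition $I_w$. Their left endpoints are $v(w)+d\gamma^{-m-1}$. If $w$ is free, the children $d=0,\dots,p-1$ have length $\gamma^{-m-1}$ and the child $d=p$ has length $q\gamma^{-m-2}$; they are adjacent, with total length $\gamma^{-m}$ by \eqref{eq:one}. If $w$ is non-free, its $q$ children have length $\gamma^{-m-1}$ each, with total length $q\gamma^{-m-1}$. For the last claim let $w=yp$ with $y\in W_{m-1}$. Then $I_w$ is the last child of $I_y$, so the next interval is the first child of another interval of level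 $m-1$, and its string ends in $0$.
\end{proof}

\subsection*{Scales and clusters}
Given $b$, a level $n\ge1$ and $k\ge0$, we always write
\[
g=\gamma^{-n},\qquad L=b^{-k},\qquad \lambda=L/g=b^{-k}\gamma^n,\qquad u=1/\lambda=b^kg,\qquad A=A_{n-1}.
\]
The digits $0,\dots,q-1$ may follow every string, and the strings of $W_n$ with a fixed last digit are ordered by their prefixes. This gives the shape of $P_N$ that is used throughout.

\begin{lemma}\label{lem:cluster}
Let $1\le c\le q-1$, let $U$ be a nonempty initial segment of $W_{n-1}$, and let $N=cA+|U|$. Then $P_N$ is the disjoint union over $w\in W_{n-1}$ of the \emph{clusters} $\{v(w)+sg: 0\le s\le c\}$ for $w\in U$ and $\{v(w)+sg:0\le s\le c-1\}$ for $w\notin U$. The base points $v(w)$ are at least $qg$ apart.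
\end{lemma}

\begin{proof}
The list of $W_n$ begins with the $A$ strings ending in $0$, continues with the $A$ strings ending in $1$, and so on up to the digit $q-1$, each group in the order of $W_{n-1}$. By Lemma~\ref{lem:partition} the gaps of $V_{n-1}$ are $\gamma g$ and $qg$, and $\gamma>q$.
\end{proof}

Finally, let $\{t\}$ be the fractional part of $t$. Points $x$ and $x+D$ of $[0,1)$ with $D\ge0$ share a $k$-interval exactly when $b^kx$ and $b^kx+b^kD$ have the same integer part, that is,
\begin{equation}\label{eq:share}
\{b^kx\}<1-b^kD .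
\end{equation}

\section{Triples: proof of Theorem~\ref{thm:A}}\label{sec:A}

A tight pair can be separated by a grid point, and without further information all pairs might be. A triple of diameter less than $L$ cannot be separated completely: it meets at most two $k$-intervals, so two of its points stay together wherever the grid falls. With $n=k+1$ and $N=3A_k$ this yields $C_b\gtrsim\frac29\,b^k/A_k$, roughly $\frac29(b/\gamma)^k$. So we need $(b/\gamma)^k$ somewhat above $\frac92$, while the diameter condition $2g<L$ reads $(b/\gamma)^k<\gamma/2$. For $b=p+1$ the powers of $b/\gamma$ grow slowly, and for $p\ge11$ one of them falls into the window $[5,\gamma/2)$.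

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $r=(p+1)/\gamma>1$. By the choice of $k$ we have $5\le r^k<5r$. Let $n=k+1$, so $g=\gamma^{-k-1}$ and $A=A_k$. Since $q\ge3$, Lemma~\ref{lem:cluster} applies with $c=2$ and $U=W_k$: the set $P_N$ is the disjoint union of the $A_k$ triples $\{v(w),v(w)+g,v(w)+2g\}$. The function $p^2/(p+1)$ increases, so
\[
\frac Lg=\frac{\gamma}{r^k}>\frac{\gamma}{5r}=\frac{\gamma^2}{5(p+1)}>\frac{p^2}{5(p+1)}\ge\frac{121}{60}>2 .
\]
Each triple has diameter $2g<L$ and therefore contributes at least two ordered pairs, so $M_b(k;P_N)\ge2A_k$. By Lemma~\ref{lem:count} and $\gamma>11$,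
\[
C_b(k;P_N)\ge\frac{2A_k\,b^k}{3A_k(3A_k-1)}>\frac{2b^k}{9A_k}\ge\frac{2r^k}{9(1+1/\gamma)}>\frac{10}9\cdot\frac{11}{12}=\frac{110}{108}>1.\qedhere
\]
\end{proof}

\begin{example}
Let $p=11$, $q=3$. Then $\gamma=\frac12(11+\sqrt{133})\in(11.265,11.27)$ and $r=12/\gamma\in(1.0647,1.0653)$, so $25\log r<1.59<\log5<1.62<26\log r$. The theorem applies with $k=26$ and $N=3A_{26}$: it takes $26$ levels for the $12$-adic grid to drift far enough from the $\gamma$-adic one for this argument.
\end{example}

\section{Equidistribution of the base points relative to the grid}\label{sec:equi}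

To count exactly how many clusters a grid cuts we need, by \eqref{eq:share}, the distribution of $b^kv(w)$ modulo $1$ as $w$ runs over $W_{n-1}$ or over an initial segment of it. We use exponential sums. Let $e(t)=e^{2\pi it}$ and let $\|t\|$ be the distance from $t$ to $\mathbb Z$. Since $e(hb^kv(w))=\prod_ie(d_i\theta_i)$ with $\theta_i=hb^k\gamma^{-i}$, and since admissibility is a two-state rule, the sum over $W_m$ is a product of $2\times2$ matrices. A factor produces cancellation when its $\theta_i$ is not close to an integer. In this section $p\ge2$.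

\begin{lemma}\label{lem:expsum}
For $0<\varepsilon\le\frac12$ there is $\kappa=\kappa(p,q,\varepsilon)\in(0,1)$ with the following property. If $\theta_1,\dots,\theta_m$ are real and $J$ of them satisfy $\|\theta_i\|\ge\varepsilon$, then for $\tau\in\{0,1\}$
\[
\Bigl|\sum_{w\in W_m^\tau}e\Bigl(\sum_{i=1}^md_i\theta_i\Bigr)\Bigr|\le\kappa^{(J-2)/3}A_m .
\]
\end{lemma}

\begin{proof}
Let $S_i=(S_i^0,S_i^1)$ be the row vector of the corresponding sums over $W_i^0$ and $W_i^1$, and let $\sigma_t(\theta)=\sum_{d=0}^{t-1}e(d\theta)$. Appending one digit gives $S_i=S_{i-1}T(\theta_i)$ with $S_0=(1,0)$ and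
\[
T(\theta)=\begin{pmatrix}\sigma_p(\theta)&e(p\theta)\\ \sigma_q(\theta)&0\end{pmatrix},\qquad
T=T(0)=\begin{pmatrix}p&1\\q&0\end{pmatrix}.
\]
Absolute values and inequalities of matrices are meant entrywise; thus $|T(\theta)|\le T$. If $\|\theta\|\ge\varepsilon$, then, as $p\ge2$,
\[
|\sigma_p(\theta)|\le p-2+|1+e(\theta)|=p-2+2|\cos\pi\theta|\le p-\delta,\qquad\delta=2-2\cos\pi\varepsilon>0,
\]
so $|T(\theta)|\le T_\delta$, where $T_\delta$ is $T$ with $p$ replaced by $p-\delta$. This saves in one entry only, but the neighboring factors spread the saving: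
\[
TT_\delta T=T^3-\delta\begin{pmatrix}p^2&p\\pq&q\end{pmatrix}\le\kappa T^3
\]
for some $\kappa\in(0,1)$, because all four subtracted entries are positive. At least $J-2$ indices with $\|\theta_i\|\ge\varepsilon$ lie in $[2,m-1]$. Going from left to right, select one and skip the next two integers; this selects at least $(J-2)/3$ of them, and the triples $(i-1,i,i+1)$ around the selected indices are disjoint. Bounding these triples by $\kappa T^3$ and all other factors by $T$ gives $|S_m|\le\kappa^{(J-2)/3}(1,0)T^m=\kappa^{(J-2)/3}(a_m,a_{m-1})$.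
\end{proof}

So we need many indices $i$ at which $hb^k\gamma^{-i}$ stays away from the integers.

\begin{definition}\label{def:nonres}
A set $\mathcal T$ of pairs $(n,k)$ is \emph{non-resonant} if for every integer $h\ge1$ there is $\varepsilon_h\in(0,\frac12]$ such that
\[
J_h(n,k)=\#\{1\le i\le n-1:\ \|hb^k\gamma^{-i}\|\ge\varepsilon_h\}
\]
tends to infinity with $n$ uniformly on $\mathcal T$: for every $K_0$ there is $n_0$ with $J_h(n,k)>K_0$ for all $(n,k)\in\mathcal T$ with $n\ge n_0$. The indices counted by $J_h$ are called \emph{active}.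
\end{definition}

We recall the Erd\H{o}s--Tur\'an inequality \cite[Ch.~2, Thm.~2.5]{KN}, in the form for arcs, which are unions of at most two intervals modulo $1$. There is an absolute constant $C_0$ such that for all reals $t_1,\dots,t_s$, all arcs $\Gamma\subseteq\mathbb R/\mathbb Z$ of length $|\Gamma|$ and all integers $R\ge1$,
\[
\Bigl|\#\{i: t_i\bmod1\in\Gamma\}-s|\Gamma|\Bigr|\le C_0\Bigl(\frac sR+\sum_{h=1}^R\frac1h\Bigl|\sum_{i=1}^se(ht_i)\Bigr|\Bigr).
\]
Write $t^+=\max(t,0)$.

\begin{lemma}\label{lem:equi}
Let $\mathcal T$ be non-resonant. Let $Y$ be an initial segment of $W_{n-1}$, the complement of one in $W_{n-1}$, or one of $W^0_{n-1}$, $W^1_{n-1}$, and let $s\ge0$, $j\ge1$ be integers. Then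
\[
\#\{w\in Y:\ \{b^k(v(w)+sg)\}<1-ju\}=|Y|\,(1-ju)^++o(\gamma^n)
\]
as $n\to\infty$, uniformly in $(n,k)\in\mathcal T$, $Y$, $s$ and $j$.
\end{lemma}

By \eqref{eq:share}, for those $w$ with $v(w)+(s+j)g<1$ the condition says that $v(w)+sg$ and $v(w)+(s+j)g$ share a $k$-interval.

\begin{proof}
The condition says that $b^kv(w)$ lies in an arc of length $(1-ju)^+$. Since $|Y|\le A\le2\gamma^{n-1}$ and $R$ is arbitrary, the Erd\H{o}s--Tur\'an inequality reduces the claim to the uniform bound $\sum_{w\in Y}e(hb^kv(w))=o(\gamma^n)$ for each fixed $h$. For $Y=W^\tau_{n-1}$, and hence for $Y=W_{n-1}$, this is Lemma~\ref{lem:expsum} with $\theta_i=hb^k\gamma^{-i}$. Complements follow by subtraction, so let $Y\ne W_{n-1}$ be an initial segment and let $z=(z_1,\dots,z_{n-1})$ be the first string not in $Y$. A string precedes $z$ exactly when it has the smaller digit at the largest index where the two differ. So $Y$ is the disjoint union, over $1\le t\le n-1$ and $0\le d<z_t$, of the sets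
\[
Y_{t,d}=\{w\in W_{n-1}:\ d_t=d,\ d_i=z_i\text{ for }i>t\}.
\]
As $d<p$, the digit $d$ does not restrict its right neighbor, so the prefix $(d_1,\dots,d_{t-1})$ runs over all of $W_{t-1}$ if $d\le q-1$ and over $W^0_{t-1}$ otherwise. Thus the sum over $Y_{t,d}$ is a unimodular factor times $S^0_{t-1}+S^1_{t-1}$ or $S^0_{t-1}$, in the notation of the previous proof, and the sum over $Y$ is at most $p\sum_t(|S^0_{t-1}|+|S^1_{t-1}|)$ in modulus. Fix an integer $R_0\ge1$. The terms with $t\le n-1-R_0$ contribute at most $p\sum_{t\le n-1-R_0}2\gamma^{t-1}=O(\gamma^{n-R_0})$, with a constant depending only on $p,q$. For each of the other $R_0$ values of $t$, at least $J_h-R_0$ active indices lie in $[1,t-1]$, so the term is at most $2\kappa^{(J_h-R_0-2)/3}A=o(\gamma^n)$. Since $R_0$ is arbitrary, the sum is $o(\gamma^n)$.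
\end{proof}

It remains to find non-resonant sets. The numbers $H\gamma^{-i}$ satisfy a linear recurrence with integer coefficients, and a run of inactive indices passes it on to the nearest integers. Put $\varepsilon_0=\frac1{1+p+q}$.

\begin{lemma}\label{lem:rigid}
Let $H$ be real and let $I$ be a finite or infinite set of at least two consecutive integers with $\|H\gamma^{-i}\|<\varepsilon_0$ for all $i\in I$. Let $m_i$ be the integer nearest to $H\gamma^{-i}$. Then there is $\eta\in\mathbb Q(\gamma)$ with $m_i=\eta\gamma^{-i}+\bar\eta\gamma'^{-i}$ for all $i\in I$, and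
\begin{equation}\label{eq:eta}
\eta\gamma^{-i-1}=\frac{m_i-\gamma'm_{i+1}}{\gamma-\gamma'}\qquad\text{whenever }i,i+1\in I .
\end{equation}
\end{lemma}

\begin{proof}
By \eqref{eq:one}, $\theta_i=H\gamma^{-i}$ satisfies $\theta_i=p\theta_{i+1}+q\theta_{i+2}$. So for $i,i+2\in I$ the integer $m_i-pm_{i+1}-qm_{i+2}$ has modulus less than $(1+p+q)\varepsilon_0=1$ and vanishes. The solutions of this recurrence are the combinations $\eta\gamma^{-i}+\eta'\gamma'^{-i}$, as \eqref{eq:one} also holds for $\gamma'$ and two consecutive values determine a solution. Forming $m_i-\gamma'm_{i+1}$ eliminates $\eta'$ and gives \eqref{eq:eta}; forming $m_i-\gamma m_{i+1}$ gives the conjugate formula for $\eta'$, so $\eta'=\bar\eta$.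
\end{proof}

\begin{lemma}\label{lem:generic}
Let $\lambda_0>0$ and $\lambda_0\notin\mathbb Q(\gamma)$. Every sequence of pairs $(n,k)$ with $n\to\infty$ and $b^{-k}\gamma^n\to\lambda_0$ is non-resonant.
\end{lemma}

\begin{proof}
Fix $h\ge1$ and let $\xi=h/\lambda_0\notin\mathbb Q(\gamma)$. Suppose $\|\xi\gamma^t\|<\varepsilon_0$ for all $t\ge t_0$. Lemma~\ref{lem:rigid} with $H=\xi$ and $I=\{i\le-t_0\}$ shows that $(\xi-\eta)\gamma^t-\bar\eta\gamma'^{\,t}$ is bounded for $t\ge t_0$. Since $|\gamma'|<1<\gamma$, this forces $\xi=\eta\in\mathbb Q(\gamma)$, a contradiction. Hence $\|\xi\gamma^t\|\ge\varepsilon_0$ for infinitely many $t\ge1$. For each such $t$ we have $hb^k\gamma^{-(n-t)}=h\gamma^t/\lambda\to\xi\gamma^t$ along the sequence, so the index $n-t$ is eventually active for $\varepsilon_h=\varepsilon_0/2$. Applying this to $K_0+1$ values of $t$ gives $J_h>K_0$ for large $n$.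
\end{proof}

\begin{remark}\label{rem:resonant}
The argument needs $\lambda_0\notin\mathbb Q(\gamma)$. For $\xi=1/(\gamma-\gamma')$, Lemma~\ref{lem:count} gives $\xi\gamma^t=a_{t-1}+\xi\gamma'^{\,t}$, so $\|\xi\gamma^t\|\to0$ and the limit $\lambda_0$ alone supplies only boundedly many active indices.
\end{remark}

\section{Lower bounds and proof of Theorem~\ref{thm:B}}\label{sec:lower}

Let $p\ge2$. With $\rho=N/A$ we have $b^k=u\gamma^n$ and $N=\rho A$, so by \eqref{eq:limits}, for $N\ge A$,
\begin{equation}\label{eq:convert}
\frac{b^k}{N(N-1)}=\frac{u\mu}{\rho^2A}\,(1+o(1))\qquad(n\to\infty),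
\end{equation}
uniformly in $k$ and $N$. The contribution of pairs inside clusters is described by the continuous function
\[
F(\rho,u)=\frac{2u}{\rho^2}\sum_{j\ge1}(\rho-j)^+(1-ju)^+\qquad(\rho>1,\ u>0).
\]

\begin{lemma}\label{lem:clustercount}
Let $\mathcal T$ be non-resonant and let $c$, $U$, $N$ be as in Lemma~\ref{lem:cluster}, $\rho=N/A$. Let $M'$ be the number of ordered pairs of distinct points of $P_N$ that lie in the same cluster and in the same $k$-interval. Then $b^kM'/(N(N-1))=\mu F(\rho,u)+o(1)$ as $n\to\infty$, uniformly in $(n,k)\in\mathcal T$, $c$ and $U$.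
\end{lemma}

\begin{proof}
If $u\ge1$, points of a cluster are at distance at least $g\ge L$, and both $M'$ and $F$ vanish. Let $u<1$. For $1\le j\le c$ a cluster contains $c+1-j$ unordered pairs at distance $jg$ if $w\in U$ and $c-j$ if $w\notin U$. Apply Lemma~\ref{lem:equi} to $Y=U$ and $Y=W_{n-1}\setminus U$, once for each of the at most $q^2$ choices of $(s,j)$. Since $(c+1-j)|U|+(c-j)(A-|U|)=N-jA$,
\[
M'=2A\sum_{j=1}^c(\rho-j)(1-ju)^++o(\gamma^n).
\]
As $c<\rho\le c+1$, the sum is the one in $F$, and it is less than $\rho^2$. Multiply by \eqref{eq:convert} and use $\gamma^n/A\le\gamma$.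
\end{proof}

When $N=qA$, the cluster over a non-free string fills its interval $I_w$ of length $qg$ and touches the next base point. This gives extra pairs, which decide the borderline case $p=8$.

\begin{proposition}\label{prop:lower}
Let $p\ge2$, $b\ge2$ and $0<u_0<1$.
\begin{enumerate}
\item[(a)] If $1<\rho_0\le q$, then $\overline C_b\ge\mu F(\rho_0,u_0)$.
\item[(b)] If $q\ge2$, then $\overline C_b\ge\mu\bigl(F(q,u_0)+2u_0(1-u_0)\psi/q^2\bigr)$.
\item[(c)] If $q=1$, then $\overline C_b\ge2u_0(1-u_0)\mu/(2-\psi)^2$.
\end{enumerate}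
\end{proposition}

\begin{proof}
The bounds are continuous in $u_0$ and $\mathbb Q(\gamma)$ is countable, so we may assume $u_0\notin\mathbb Q(\gamma)$. By Lemmas~\ref{lem:arith} and~\ref{lem:generic} there is a non-resonant sequence of pairs $(n,k)$ with $n\to\infty$ and $u\to u_0$. In each case we choose $N\ge A$ for each pair, so $N\to\infty$ and $\overline C_b\ge\liminf C_b(k;P_N)$.

(a) Let $c=\lceil\rho_0\rceil-1\in[1,q-1]$ and $|U|=\lceil(\rho_0-c)A\rceil\in[1,A]$. Then $\rho\to\rho_0$, and Lemma~\ref{lem:clustercount} gives the bound since $M_b\ge M'$.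

(b) Let $c=q-1$, $U=W_{n-1}$, $\rho=q$. If $w\in W^1_{n-1}$ and $v(w)$ is not the largest point of $V_{n-1}$, its successor is $v(w)+qg$, the base point of another cluster. So the pairs $\{v(w)+(q-1)g,\,v(w)+qg\}$ are distinct pairs in $P_N$ not counted in $M'$. By Lemma~\ref{lem:equi} with $Y=W^1_{n-1}$ and by \eqref{eq:limits}, $\psi A(1-u_0)+o(\gamma^n)$ of them share a $k$-interval. By \eqref{eq:convert} they add $2u_0(1-u_0)\psi\mu/q^2+o(1)$.

(c) Let $P_N$ be the set of values of the strings in $W_n$ with $d_n\le1$, an initial segment of the list. Non-free strings admit only the digit $0$, so $N=A+a_{n-1}$ and $\rho\to2-\psi$. For every $w\in W_{n-1}$, with at most one exception, $v(w)+g\in P_N$: for free $w$ it is $v(w1)$, and for non-free $w$ it is the successor of $v(w)$ in $V_{n-1}$, because $qg=g$. These pairs have distinct left points, so Lemma~\ref{lem:equi} gives $M_b\ge2A(1-u_0)+o(\gamma^n)$, and \eqref{eq:convert} finishes the proof.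
\end{proof}

Three values of $F$ are needed; they correspond to pairs, to triples, and to equal numbers of pairs and triples:
\[
F\bigl(2,\tfrac12\bigr)=\tfrac14\cdot\tfrac12=\tfrac18,\qquad
F\bigl(3,\tfrac38\bigr)=\tfrac1{12}\bigl(2\cdot\tfrac58+\tfrac14\bigr)=\tfrac18,\qquad
F\bigl(\tfrac52,\tfrac25\bigr)=\tfrac{16}{125}\bigl(\tfrac32\cdot\tfrac35+\tfrac12\cdot\tfrac15\bigr)=\tfrac{16}{125}.
\]

\begin{proof}[Proof of Theorem~\ref{thm:C}(2) and of the lower bound in Theorem~\ref{thm:C}(1)]
For $q\ge3$ part (a) applies with $(\rho_0,u_0)=(\frac52,\frac25)$ and gives $\frac{16}{125}\mu$. For $q\ge2$ it applies with $(2,\frac12)$ and gives $\mu/8$. For $q=1$ part (c) with $u_0=\frac12$ gives $\mu/(2(2-\psi)^2)>\mu/8$. Finally $\mu>p-1$ by Lemma~\ref{lem:arith}.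
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
If $p\ge9$, then $\overline C_b\ge\mu/8>(p-1)/8\ge1$. Let $p=8$, so $\mu=8+(2q-8)\psi$, and recall $0<\psi<1$.

For $q\ge4$ we have $\mu\ge8$ and $\overline C_b\ge\frac{16}{125}\cdot8=\frac{128}{125}>1$.

For $q=3$, part (b) with $u_0=\frac38$ gives $\overline C_b\ge(8-2\psi)\bigl(\frac18+\frac5{96}\psi\bigr)=1+\frac\psi6-\frac{5\psi^2}{48}>1$.

For $q=2$, part (b) with $u_0=\frac12$ gives $\overline C_b\ge(8-4\psi)\frac{1+\psi}8=1+\frac12\psi(1-\psi)>1$.

For $q=1$, part (c) with $u_0=\frac12$ gives $\overline C_b\ge\mu/(2(2-\psi)^2)$, and $\mu-2(2-\psi)^2=(8-6\psi)-(8-8\psi+2\psi^2)=2\psi(1-\psi)>0$.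
\end{proof}

For $p=8$, $q=3$ the extra pairs cannot be dropped from this argument: $\gamma<9$ gives $\psi>\frac1{10}$, hence $\frac{16}{125}(8-2\psi)<1$, and $\frac{16}{125}$ is the maximum of $F$ by Lemma~\ref{lem:maxF} below.

\section{The upper bound $4\gamma$}\label{sec:upper}

Let $1\le q\le p$, $b\ge2$, $N\ge2$ and $k\ge0$ be arbitrary. Choose $n\ge1$ with $A_{n-1}<N\le A_n$, so $P_N\subseteq V_n$. Let $c\in\{1,\dots,p\}$ be the $n$-th digit of the last string $w_{N-1}$; it is the largest $n$-th digit occurring in $P_N$. Let $K$ be the maximal number of points of $P_N$ in one $k$-interval. Each point has at most $K-1$ partners, so $M_b\le N(K-1)$ and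
\begin{equation}\label{eq:K}
C_b(k;P_N)\le\frac{b^k(K-1)}{N-1}=\frac{\gamma^n(K-1)}{\lambda(N-1)} .
\end{equation}
The gaps of $V_n$ bound $K$. They equal $g$ after a free point and $qg/\gamma<g$ after a non-free point, and no two short gaps are adjacent.

\begin{lemma}\label{lem:crude}
If $\lambda<1$, then $C_b(k;P_N)\le\gamma^2/(pq)$. If $\lambda\ge1$, then $C_b(k;P_N)\le4\gamma^n/(N-1)$.
\end{lemma}

\begin{proof}
Let $\lambda<1$, that is, $L<g$, and let $y_1<y_2<\cdots$ be the points of $P_N$ in one $k$-interval. All but the last are non-free, since the gap after a free point exceeds $L$. Suppose there are three. The successor $y$ of $y_1$ in $V_n$ is free and $y_2$ is not, so $y_1<y<y_2$ and $y_2-y\ge g>L$, which is impossible. So $K\le2$. If $K=1$, then $C_b=0$. If $K=2$, then $qg/\gamma\le y_2-y_1<L$ gives $\lambda>q/\gamma$. Also $P_N$ contains the non-free point $y_1$, hence all $a_n$ strings with $d_n\le p-1$, which precede it, and $N-1\ge a_n\ge p\gamma^{n-1}$. Now \eqref{eq:K} gives $C_b\le\gamma^{n+1}/(qp\gamma^{n-1})$.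

Let $\lambda\ge1$. Free points of $V_n$ are at least $g$ apart, so a half-open interval of length $\lambda g$ contains at most $\lceil\lambda\rceil$ of them. Between two non-free points of $V_n$ lies a free one, so the interval contains at most $\lceil\lambda\rceil+1$ non-free points. Hence $K-1\le2\lceil\lambda\rceil\le4\lambda$, and \eqref{eq:K} gives the claim.
\end{proof}

\begin{proof}[Proof of the upper bound in Theorem~\ref{thm:C}(1)]
We have $\gamma^2/(pq)\le\gamma(p+1)/p\le2\gamma$, and $4\gamma^n/(N-1)\le4\gamma^n/A_{n-1}\le4\gamma$ by Lemma~\ref{lem:count}.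
\end{proof}

\section{The exact upper limit for $q\ge100$}\label{sec:sharp}

By Theorem~\ref{thm:C}(2) it remains to prove $\overline C_b\le\frac{16}{125}\mu$. For large $q$ the clusters are far apart, so in the critical range of $N$ and $k$ only pairs inside clusters count and $C_b\approx\mu F(\rho,u)$. Two things are needed: the maximum of $F$, and non-resonance for all scales in a bounded range.

\begin{lemma}\label{lem:maxF}
$F(\rho,u)\le\frac{16}{125}$ for all $\rho>1$ and $u>0$.
\end{lemma}

\begin{proof}
Let $m$ be the number of integers $j\ge1$ with $j<\rho$ and $ju<1$. If $m=0$, then $F=0$. Otherwise $\rho>m\ge1$ and $\rho^2F=u(\alpha-\beta u)$, where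
\[
\alpha=2\sum_{j=1}^m(\rho-j)=m(2\rho-m-1),\qquad \beta=2\sum_{j=1}^mj(\rho-j)=\frac{m(m+1)(3\rho-2m-1)}3>0 .
\]
Since $u(\alpha-\beta u)\le\alpha^2/(4\beta)$,
\[
F\le\Phi_m(\rho)=\frac{3m(2\rho-m-1)^2}{4(m+1)(3\rho-2m-1)\rho^2}.
\]
For $m=1$ this is $\frac{\rho-1}{2\rho^2}\le\frac18$, by $(\rho-2)^2\ge0$. In general
\[
(\log\Phi_m)'=\frac4{2\rho-m-1}-\frac3{3\rho-2m-1}-\frac2\rho=\frac{-6\rho^2+9(m+1)\rho-2(m+1)(2m+1)}{\rho(2\rho-m-1)(3\rho-2m-1)},
\]
with a positive denominator for $\rho>m$. For $m=2$ the numerator is $-3(2\rho-5)(\rho-2)$, so on $\rho>2$ the maximum is $\Phi_2(\frac52)=\frac{6\cdot4}{12\cdot\frac52\cdot\frac{25}4}=\frac{16}{125}$. For $m\ge3$ the numerator has negative discriminant $(m+1)(33-15m)$, so $\Phi_m$ decreases on $\rho\ge m$, and $\Phi_m(m)=\frac{3(m-1)}{4m(m+1)}\le\frac18$ is equivalent to $(m-2)(m-3)\ge0$. Finally $\frac18<\frac{16}{125}$.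
\end{proof}

\subsection*{Non-resonance at all bounded scales}
Now $\lambda$ may approach elements of $\mathbb Q(\gamma)$, and Remark~\ref{rem:resonant} shows that the limit of $\lambda$ no longer suffices; we must use that $hb^k$ is an integer of a special form. If few indices are active, there is a long inactive run $i_1\le i\le i_2$. Lemma~\ref{lem:rigid} turns it into an approximation $hb^k\approx\sigma\gamma^{i_2}$ with $\sigma\in\mathbb Q(\gamma)$. The relative error is about $\gamma^{-(n-i_1)}$, while the arithmetic complexity of $\sigma$ is about $n-i_2$. A lower bound for linear forms in logarithms forbids this once $n-i_1$ exceeds $n-i_2$ by a factor $C_1\log n$, so we look for the run among blocks whose distances from $n$ grow by that factor.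

The complexity is measured by the logarithmic Weil height. For an algebraic number $\alpha\ne0$ with minimal polynomial $c_0\prod_{i=1}^D(x-\alpha^{(i)})$ over $\mathbb Z$ it is $\operatorname{ht}(\alpha)=\frac1D\bigl(\log|c_0|+\sum_i\log\max(1,|\alpha^{(i)}|)\bigr)$, and $\operatorname{ht}(0)=0$. One has $\operatorname{ht}(m)=\log|m|$ for integers $m\ne0$, $\operatorname{ht}(\alpha^{-1})=\operatorname{ht}(-\alpha)=\operatorname{ht}(\alpha)$, $\operatorname{ht}(\alpha\beta)\le\operatorname{ht}(\alpha)+\operatorname{ht}(\beta)$ and $\operatorname{ht}(\alpha+\beta)\le\operatorname{ht}(\alpha)+\operatorname{ht}(\beta)+\log2$. The Baker--W\"ustholz theorem \cite{BW} states the following. Let $\alpha_1,\dots,\alpha_t\ne0,1$ be algebraic numbers generating a field of degree $D$, and let $b_1,\dots,b_t$ be integers with $|b_i|\le B$, where $B\ge e$. If $\Omega=\sum_{i\le t}b_i\log\alpha_i\ne0$, then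
\[
\log|\Omega|\ge-C(t,D)\prod_{i\le t}\operatorname{ht}'(\alpha_i)\,\log B,\qquad
\operatorname{ht}'(\alpha)=\max\Bigl(\operatorname{ht}(\alpha),\frac{|\log\alpha|}D,\frac1D\Bigr).
\]

\begin{lemma}\label{lem:baker}
Let $p\ge2$ and $\Lambda\ge1$. The set $\mathcal T=\{(n,k):1\le b^{-k}\gamma^n\le\Lambda\}$ is non-resonant, with $\varepsilon_h=\varepsilon_0$ for all $h$.
\end{lemma}

\begin{proof}
Fix $h$ and suppose that $J_h(n,k)\le K_0$ for pairs in $\mathcal T$ with arbitrarily large $n$. The constants $C_2,C_3$ below depend only on $p,q,b,h,\Lambda$; the constant $C_1>0$ is chosen at the end in terms of $C_3$, and ``large $n$'' may depend on $C_1$ and $K_0$. Put $H=hb^k=h\gamma^n/\lambda$ and $X=C_1\log n$.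

\emph{An inactive block.} For large $n$ the $K_0+1$ disjoint blocks $\{i\in\mathbb Z: n-X^{\nu+1}\le i<n-X^\nu\}$, $0\le\nu\le K_0$, lie in $[1,n-1]$, each has at least two elements, and $X\ge1$. One of them, say $\{i_1,\dots,i_2\}$ with parameter $\nu$, contains no active index, and
\[
n-i_2\le X^\nu+1\le2X^\nu,\qquad n-i_1\ge X^{\nu+1}-1 .
\]
Let $m_i$ and $\eta$ be given by Lemma~\ref{lem:rigid}, and put $\Delta_i=H\gamma^{-i}-m_i=(H-\eta)\gamma^{-i}-\bar\eta\gamma'^{-i}$, so $|\Delta_i|<1$ on the block.

\emph{$\eta$ is close to $H$, and $\bar\eta$ is bounded.} Eliminating one term at a time,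
\[
\Delta_{i_1}-\gamma'\Delta_{i_1+1}=(H-\eta)\gamma^{-i_1}\Bigl(1-\frac{\gamma'}\gamma\Bigr),\qquad
\Delta_{i_1}-\gamma\Delta_{i_1+1}=\bar\eta\gamma'^{-i_1}\Bigl(\frac\gamma{\gamma'}-1\Bigr).
\]
As $\gamma'<0$, both brackets have modulus greater than $1$, and $|\gamma'|^{-i_1}>1$. Hence $|H-\eta|\le2\gamma^{i_1}$ and $|\bar\eta|\le1+\gamma$. Since $H\ge\gamma^n/\Lambda$, we get $|1-\eta/H|\le2\Lambda\gamma^{-(n-i_1)}$, which is at most $\frac12$ for large $n$. In particular $\eta>0$.

\emph{The linear form.} Let $\sigma=\eta\gamma^{-i_2}>0$ and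
\[
\Omega=\log(\sigma/h)+i_2\log\gamma-k\log b=\log(\eta/H).
\]
From $|\log(1+x)|\le2|x|$ for $|x|\le\frac12$ we get $|\Omega|\le4\Lambda\gamma\cdot\gamma^{-X^{\nu+1}}\le1$ for large $n$. Moreover $\Omega\ne0$: otherwise $\eta=H$ is rational, so $\bar\eta=H\ge\gamma^n/\Lambda>1+\gamma$ for large $n$.

\emph{The height of $\sigma/h$.} By \eqref{eq:eta}, $\sigma=(m_{i_2-1}-\gamma'm_{i_2})/(\gamma-\gamma')$, and $\lambda\ge1$ gives $|m_{i_2-1}|,|m_{i_2}|\le h\gamma^{n-i_2+1}+1$. The rules for the height give
\[
\operatorname{ht}(\sigma/h)\le2\log(h\gamma^{2X^\nu+1}+1)+\operatorname{ht}(\gamma')+\operatorname{ht}(\gamma-\gamma')+\log(2h).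
\]
Also $\sigma/h=(\eta/H)\gamma^{n-i_2}/\lambda$, so $|\log(\sigma/h)|\le1+2X^\nu\log\gamma+\log\Lambda$. As $X^\nu\ge1$, we obtain $\operatorname{ht}'(\sigma/h)\le C_2X^\nu$.

\emph{Conclusion.} Apply the Baker--W\"ustholz theorem to $\sigma/h$ (omitted if it equals $1$), $\gamma$ and $b$, which generate $\mathbb Q(\gamma)$, of degree $2$. The coefficients are $1$, $i_2\le n$ and $-k$ with $k\le n\log\gamma/\log b$, so $B=n^2$ is allowed for large $n$. This gives $\log|\Omega|\ge-C_3X^\nu\log n$. On the other hand $\log|\Omega|\le\log(4\Lambda\gamma)-C_1(\log\gamma)X^\nu\log n$. With $C_1=2C_3/\log\gamma$ the two bounds give $C_3\log n\le C_3X^\nu\log n\le\log(4\Lambda\gamma)$, which is false for large $n$.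
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}(3)]
Let $100\le q\le p$. Let $n$, $c$, $K$ be as in Section~\ref{sec:upper}, $\rho=N/A>1$, and write $C=C_b(k;P_N)$. Let $N\to\infty$, so $n\to\infty$; all $o(1)$ terms are uniform in $k$. By \eqref{eq:limits},
\begin{equation}\label{eq:ratio}
\frac{\gamma^n}{N-1}=\frac\mu\rho\,(1+o(1)).
\end{equation}
We show $C\le\frac{16}{125}\mu+o(1)$ in four cases.

\emph{Case $\lambda<1$.} Lemma~\ref{lem:crude} gives $C\le\frac{(p+1)^2}{100p}<\frac{p-1}8<\frac\mu8$, because $8(p+1)^2<100p(p-1)$ for $p\ge2$.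

\emph{Case $\lambda\ge1$, $\rho\ge32$.} Lemma~\ref{lem:crude} and \eqref{eq:ratio} give $C\le\frac{4\mu}{32}(1+o(1))=\frac\mu8+o(1)$.

In the remaining cases $\lambda\ge1$ and $\rho<32$. If $c\ge q$, then $P_N$ contains all $qA$ strings with $d_n\le q-1$, so $\rho\ge q\ge100$. Hence $c\le q-1$, and $P_N$ has the cluster form of Lemma~\ref{lem:cluster} with $N=cA+|U|$. Thus $c<\rho\le c+1$ and $c\le31$: the clusters have diameter at most $31g$, while their base points are at least $100g$ apart.

\emph{Case $\rho<32$, $\lambda>q-c$.} Here $\lambda>69$, and the intervals are too long for clustering to matter. A cluster that meets a $k$-interval has its base point in a half-open interval of length $(\lambda+c)g$, so at most $\frac{\lambda+c}q+1$ clusters meet it and $K\le(c+1)\bigl(\frac{\lambda+c}q+1\bigr)$. By \eqref{eq:K}, \eqref{eq:ratio} and $(c+1)/\rho<(c+1)/c\le2$,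
\[
C\le\mu\,\frac{c+1}\rho\Bigl(\frac1q+\frac{1+c/q}\lambda\Bigr)(1+o(1))\le2\mu\Bigl(\frac1{100}+\frac{1.31}{69}\Bigr)(1+o(1))\le0.06\,\mu+o(1).
\]

\emph{Case $\rho<32$, $1\le\lambda\le q-c$.} Points of different clusters are at distance at least $(q-c)g\ge L$, so they never share a $k$-interval, and $M_b(k;P_N)=M'$. The pair $(n,k)$ belongs to the non-resonant set of Lemma~\ref{lem:baker} with $\Lambda=q$. Lemmas~\ref{lem:clustercount} and~\ref{lem:maxF} give $C=\mu F(\rho,u)+o(1)\le\frac{16}{125}\mu+o(1)$.

Hence $\overline C_b\le\frac{16}{125}\mu$, and Theorem~\ref{thm:C}(2) gives equality.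
\end{proof}

The hypothesis $q\ge100$ serves to separate the clusters. For small $q$ pairs from neighboring clusters do contribute: for $q=2$, Proposition~\ref{prop:lower}(b) with $u_0=\frac12$ gives $\overline C_b\ge\frac{1+\psi}8\mu$, which exceeds $\frac{16}{125}\mu$ whenever $\psi>\frac3{125}$.

\begin{thebibliography}{9}

\bibitem{BW}
Baker and W\"ustholz, J. reine angew. Math. \textbf{442} (1993), 19--62.

\bibitem{KL}
Nathan Kirk and Christiane Lemieux, \emph{An improved Halton sequence for implementation in quasi-Monte Carlo methods}, arXiv:2405.15799 (2024).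

\bibitem{KN}
Kuipers and Niederreiter, \emph{Uniform Distribution of Sequences}.

\end{thebibliography}
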